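# A congruence modulo $[n]\Phi_n(q)^4$ from a mixed second difference

## Two terms at $n=3$

Start with a sum of two fractions,
$$1-5\cdot\Big(\frac12\Big)^5=\frac{27}{32},$$
and compare it with $9\cdot\frac{3/4}{5/4}=\frac{27}{5}$. Both are divisible by $3^3$, but they agree to higher order than that:
$$\frac{27}{32}-\frac{27}{5}=27\cdot\frac{5-32}{160}=-\frac{3^6}{160}.$$

There is a polynomial version. Write $[m]=(1-q^m)/(1-q)=1+q+\dots+q^{m-1}$ and consider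
$$1-q[5]\,\frac{(1-q)^4(1-q^2)}{(1-q^2)^4(1-q^4)}=1-\frac{q[5]}{(1+q)^4(1+q^2)},\qquad\text{compared with}\qquad [3]^2\,\frac{1-q^3}{1-q^5}\,q^{-1}=\frac{[3]^3}{q[5]} .$$
At $q=1$ these are the two numbers above. By direct expansion,
$$(1+q)^4(1+q^2)=1+4q+7q^2+8q^3+7q^4+4q^5+q^6,$$
$$[3]^3=1+3q+6q^2+7q^3+6q^4+3q^5+q^6 .$$
Subtracting gives $(1+q)^4(1+q^2)=[3]^3+q[5]$. Hence the sum of two terms equals $\dfrac{[3]^3}{[3]^3+q[5]}$, and
$$\frac{[3]^3}{[3]^3+q[5]}-\frac{[3]^3}{q[5]}=-\frac{[3]^6}{q[5]\,\big([3]^3+q[5]\big)}. \tag{1}$$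
The two sides agree up to the sixth power of $[3]=1+q+q^2$.

The general pattern uses the $q$-shifted factorials $(x;q)_0=1$ and $(x;q)_k=(1-x)(1-xq)\cdots(1-xq^{k-1})$. With a different base, for instance $(q;q^2)_k=(1-q)(1-q^3)\cdots(1-q^{2k-1})$. We abbreviate $(a_1,\dots,a_s;q)_k=\prod_i(a_i;q)_k$. For odd $n>1$ put $N=(n-1)/2$ and
$$c_k=(-1)^k[4k+1]\frac{(q;q^2)_k^4(q^2;q^4)_k}{(q^2;q^2)_k^4(q^4;q^4)_k}\,q^k,\qquad R_n=[n]^2\,\frac{(q^3;q^4)_N}{(q^5;q^4)_N}\,q^{(1-n)/2}.$$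
For $n=3$ we have just compared $c_0+c_1$ with $R_3$. A conjecture in Chuanan Wei, "Some $q$-supercongruences modulo the fourth power of a cyclotomic polynomial", arXiv:2005.14196 (2020), asserts that for $n\equiv3\pmod4$ and $M=(n-1)/2$ or $n-1$,
$$\sum_{k=0}^{M}c_k\equiv R_n\pmod{[n]\Phi_n(q)^4}, \tag{2}$$
where $\Phi_n(q)$ is the $n$-th cyclotomic polynomial. In particular, for a prime $p\equiv3\pmod4$ and odd $r\ge1$,
$$\sum_{k=0}^{(p^r-1)/2}(-1)^k(4k+1)\frac{(\frac12)_k^5}{k!^5}\equiv p^{2r}\,\frac{(\frac34)_{(p^r-1)/2}}{(\frac54)_{(p^r-1)/2}}\pmod{p^{r+4}}, \tag{3}$$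
where $(x)_k=x(x+1)\cdots(x+k-1)$, $(x)_0=1$. We shall prove both assertions, and find what replaces $R_n$ when $n\equiv1\pmod 4$.

## Cyclotomic orders and the exact statements

**Congruences.** A congruence between rational functions of $q$ modulo a polynomial $P(q)$ means that the difference is $P(q)$ times a rational function whose denominator is coprime to $P(q)$. For an irreducible polynomial $\Phi$ and a nonzero rational function $f=\Phi^a g/h$ with $g,h$ prime to $\Phi$, put $\operatorname{ord}_\Phi f=a$, and $\operatorname{ord}_\Phi0=\infty$. If $P=\prod P_i^{e_i}$ with distinct irreducible $P_i$, then $f\equiv g\pmod P$ holds exactly when $\operatorname{ord}_{P_i}(f-g)\ge e_i$ for all $i$. Example: by (1) the difference for $n=3$ has order $6$ at $\Phi_3=1+q+q^2$, because at $q=e^{2\pi i/3}$ we have $[3]=0$ and $[5]=1+q\neq0$.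

**Cyclotomic facts.** For $e\ge1$ we have $1-q^e=-\prod_{d\mid e}\Phi_d(q)$ with distinct irreducible monic factors in $\mathbb Z[q]$. So $\operatorname{ord}_{\Phi_d}(1-q^e)$ is $1$ if $d\mid e$ and $0$ otherwise. The same holds for $1-q^{-e}=-q^{-e}(1-q^e)$. Also $[n]=\prod_{d\mid n,\,d>1}\Phi_d$, so
$$[n]\Phi_n^4=\Phi_n^5\prod_{d\mid n,\ 1<d<n}\Phi_d. \tag{4}$$
For example $[9]\Phi_9^4=\Phi_3\Phi_9^5$. If $\zeta$ is a primitive $d$-th root of unity, then $f$ has no pole at $\zeta$ exactly when $\operatorname{ord}_{\Phi_d}f\ge0$, and it vanishes there exactly when $\operatorname{ord}_{\Phi_d}f\ge1$. Finally, for $d>1$, $\Phi_d(1)=\ell$ if $d$ is a power of the prime $\ell$, and $\Phi_d(1)=1$ if $d$ is not a prime power.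

Put
$$A_n=\begin{cases}[n]\,\dfrac{(q^2;q^4)_{(n-1)/4}^2}{(q^4;q^4)_{(n-1)/4}^2}& n\equiv1\pmod 4,\\[3mm] 0& n\equiv3\pmod4.\end{cases}$$

**Theorem 1.** For every odd $n>1$ and $M\in\{(n-1)/2,\ n-1\}$,
$$\sum_{k=0}^{M}c_k\equiv 2A_n-(-1)^{(n-1)/2}R_n\pmod{[n]\Phi_n(q)^4}.$$
For $n\equiv3\pmod 4$ the right-hand side is $R_n$, and this is (2).

**Corollary.** Let $p$ be an odd prime, $r\ge1$, $n=p^r$, $M\in\{(n-1)/2,n-1\}$ and $\Sigma=\sum_{k=0}^{M}(-1)^k(4k+1)(\frac12)_k^5/k!^5$. Modulo $p^{r+4}$,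
$$\Sigma\equiv p^{2r}\frac{(3/4)_{(n-1)/2}}{(5/4)_{(n-1)/2}}\quad(n\equiv3\bmod4),\qquad \Sigma\equiv2p^r\frac{(1/2)^2_{(n-1)/4}}{(1)^2_{(n-1)/4}}-p^{2r}\frac{(3/4)_{(n-1)/2}}{(5/4)_{(n-1)/2}}\quad(n\equiv1\bmod4).$$
The first case contains (3).

**Sharpness.** In both residue classes $\Phi_n(q)^4$ cannot be replaced by $\Phi_n(q)^5$ (take $n=7$ and $n=5$), and for $r=1$ the exponent $r+4=5$ in the Corollary cannot be increased in general.

A two-parameter form, Theorem 2, is stated once its ingredients are in place.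

We first look at the right-hand side alone.

**Lemma 1.** Let $n>1$ be odd, $d\mid n$, $d>1$. Then $\operatorname{ord}_{\Phi_d}R_n$ is $3$ if $d\equiv3\pmod4$ and $1$ if $d\equiv1\pmod4$. Moreover $\operatorname{ord}_{\Phi_d}A_n\ge1$. In particular $A_n\equiv R_n\equiv0\pmod{\Phi_d}$.

*Proof.* The exponents in $(q^3;q^4)_N$ are $3,7,\dots,2n-3$, that is, all $e\equiv3\pmod4$ with $0<e<2n$. Those in $(1-q)(q^5;q^4)_N=(q;q^4)_{N+1}$ are $1,5,\dots,2n-1$, that is, all $e\equiv1\pmod 4$ with $0<e<2n$. The extra factor $1-q$ is prime to $\Phi_d$. Let $m'=n/d$, which is odd. The odd multiples of $d$ below $2n$ are $dj$ with $j=1,3,\dots,2m'-1$. Of these $m'$ values of $j$, which alternate between the classes $1,3$ modulo $4$ and begin with $1$, there are $(m'+1)/2$ in class $1$ and $(m'-1)/2$ in class $3$. If $d\equiv3\pmod4$, then $dj\equiv3$ exactly when $j\equiv1$, so $(q^3;q^4)_N/(q^5;q^4)_N$ has order $\frac{m'+1}2-\frac{m'-1}2=1$.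 If $d\equiv1\pmod4$, the order is $-1$. The factor $[n]^2$ adds $2$.

For $A_n$ only $n=4\mu+1$ matters. Since $d$ is odd, $\Phi_d$ divides $1-q^{4i-2}$ exactly when $d\mid2i-1$, and divides $1-q^{4i}$ exactly when $d\mid i$. For each $s$ with $1\le s\le\mu/d$ we have $d(2s-1)\le2\mu-d\le2\mu-1$, so the odd number $d(2s-1)$ is some $2i-1$ with $i\le\mu$. Hence $(q^2;q^4)_\mu$ has at least $\lfloor\mu/d\rfloor$ factors divisible by $\Phi_d$, while $(q^4;q^4)_\mu$ has exactly $\lfloor\mu/d\rfloor$. The quotient has order $\ge0$, and $[n]$ contributes $1$. $\square$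

## Two parameters $x,y$, and the value at $x=q^n$ when $n=3$

Since $(q^2;q^4)_k=(q,-q;q^2)_k$ and $(q^4;q^4)_k=(q^2,-q^2;q^2)_k$, the summand $c_k$ has two factors $(\pm q;q^2)_k/(\pm q^2;q^2)_k$ and four more copies of $(q;q^2)_k/(q^2;q^2)_k$. We deform these four copies in two pairs. For indeterminates $x,y$ let
$$S(x,y)=\sum_{k=0}^{N}[4k+1]\,\frac{(q,-q,xq,q/x,yq,q/y;q^2)_k}{(q^2,-q^2,q^2/x,q^2x,q^2/y,q^2y;q^2)_k}\,(-q)^k,\qquad S(1,1)=\sum_{k=0}^Nc_k .$$
It is symmetric in $x$ and $y$ and invariant under $x\to1/x$ and $y\to1/y$. With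
$$u=x+x^{-1}-2,\qquad v=y+y^{-1}-2,\qquad (1-xh)(1-h/x)=(1-h)^2-hu, \tag{5}$$
it becomes a symmetric rational function of $u$ and $v$, and the point $x=y=1$ becomes $u=v=0$.

The special point $x=q^n$ turns $(q/x;q^2)_k$ into $(q^{1-n};q^2)_k=(q^{-2N};q^2)_k$, so the sum becomes a terminating series. For $n=3$ we compute
$$S(q^3,y)=1-q[5]\,\frac{(1-q)(1+q)(1-q^4)(1-q^{-2})}{(1-q^2)(1+q^2)(1-q^{-1})(1-q^5)}\cdot\frac{(1-yq)(1-q/y)}{(1-q^2/y)(1-q^2y)} .$$
Here $[5]/(1-q^5)=1/(1-q)$, $(1-q^4)/(1+q^2)=1-q^2$ and $(1-q^{-2})/(1-q^{-1})=(1+q)/q$, so the first factors combine to $-(1+q)^2$. With (5),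
$$S(q^3,y)=\frac{(1-q^2)^2-q^2v-(1+q)^2\big((1-q)^2-qv\big)}{(1-q^2y)(1-q^2/y)}=\frac{q[3]\,v}{(1-q^2y)(1-q^2/y)} . \tag{6}$$
This is a single product, divisible by $[3]$, and it vanishes at $y=1$. We shall prove a product formula for every odd $n$.

## Reflection at a root of unity

The purpose of this section is one factor $\Phi_n$, valid for all $x,y$ at once.

**Lemma 2.** Let $n>1$ be odd and let $\zeta$ be a primitive $n$-th root of unity. For $q=\zeta$, $S(x,y)=0$ identically in $x,y$.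

*Proof.* Put $q=\zeta$. For $1\le j\le N$, $1-q^{2j}\ne0$ because $0<2j<n$, and $1+q^{2j}\neq0$ because powers of $\zeta$ have odd order. So $S$ makes sense at $q=\zeta$, even at $x=1$ or $y=1$.

**Step 1: reflect a single factor.** Let $f_k(z)=(zq;q^2)_k/(q^2/z;q^2)_k$. For $z=1$ the numerator of $f_k$ has exponents $1,3,\dots,2k-1\le n-2$, and for $z=-1$ its factors are $1+q^{o}$, so these values are finite and nonzero for $k\le N$. For $z$ an indeterminate there is nothing to check. Since $q^{2N}=q^{n-1}=q^{-1}$, for $1\le k\le N$,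
$$\frac{f_{N-k}(z)}{f_{N-k+1}(z)}=\frac{1-q^{2N-2k+2}/z}{1-zq^{2N-2k+1}}=\frac{1-q^{1-2k}/z}{1-zq^{-2k}}=\frac{-\frac{q^{1-2k}}z(1-zq^{2k-1})}{-zq^{-2k}(1-q^{2k}/z)}=\frac q{z^2}\cdot\frac{f_k(z)}{f_{k-1}(z)} .$$
Multiplying these relations for $1,\dots,k$ gives $f_{N-k}(z)=f_N(z)\,(q/z^2)^k f_k(z)$. To find $f_N$, use $q^{2i}=q^{-(n-2i)}$:
$$(q^2/z;q^2)_N=\prod_{o=1,3,\dots,n-2}\big(1-q^{-o}/z\big)=\prod_{o}\Big(-\frac{q^{-o}}z\Big)(1-zq^o)=(-1/z)^Nq^{-N^2}(zq;q^2)_N,$$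
since $1+3+\dots+(2N-1)=N^2$. Hence $f_N(z)=(-z)^Nq^{N^2}$.

**Step 2: reflect the whole term.** Let $P_k=\prod_zf_k(z)$ over $z\in\{1,-1,x,1/x,y,1/y\}$. The $k$-th term of $S$ is $C_k=[4k+1](-q)^kP_k$. The six values of $z$ have product $-1$, so $\prod(-z)=-1$ and $\prod z^2=1$. Thus $P_N=(-1)^Nq^{6N^2}=(-1)^N(q^{2N})^{3N}=(-1)^Nq^{-3N}$ and $P_{N-k}=(-1)^Nq^{6k-3N}P_k$. From $q^{4(N-k)+1}=q^{-1-4k}$ we get $1-q^{4(N-k)+1}=-q^{-1-4k}(1-q^{4k+1})$. Therefore
$$C_{N-k}=-q^{-1-4k}[4k+1]\,(-q)^{N-k}(-1)^Nq^{6k-3N}P_k=-q^{-1-2N}[4k+1](-q)^kP_k=-q^{-n}C_k=-C_k .$$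
Summing over $0\le k\le N$ gives $S=-S$, so $S=0$. $\square$

## A product formula on the line $x=q^n$

We need $S(q^n,y)$ for all odd $n$. Watson's transformation turns it into a shorter series, and a two-step recurrence sums that series.

**Lemma 3.** For indeterminates $t,e,e'$ let
$$f_N=\sum_{k\ge0}\frac{(t^{-N},t^{N+1};t)_k\,(ee'/t;t^2)_k}{(t^2;t^2)_k\,(e,e';t)_k}\,t^k .$$
For $N\ge1$,
$$(1-et^N)(1-e't^N)f_{N+1}=t^{-1}(e-t^{N+1})(e'-t^{N+1})f_{N-1}.$$

*Proof.* **Step 1: extract a common factor from the two summands.** Put $z=t^N$, $X=t^k$, $\kappa=(1-t^N)(1-t^{N+1})$ and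
$$g_k=(t^{1-N},t^{N+2};t)_{k-2}\,\frac{(ee'/t;t^2)_k\,t^k}{(t^2;t^2)_k(e,e';t)_k},$$
where $(a;t)_{-1}=(1-a/t)^{-1}$ and $(a;t)_{-2}=[(1-a/t)(1-a/t^2)]^{-1}$. These continue the rule $(a;t)_{j+1}=(1-at^j)(a;t)_j$. For $a=t^{1-N}$ and $a=t^{N+2}$ they involve only $1-t^{-N}$, $1-t^{-N-1}$, $1-t^{N+1}$, $1-t^N$, which are nonzero as $N\ge1$. Now
$$(t^{-N-1};t)_k=(1-t^{-N-1})(1-t^{-N})(t^{1-N};t)_{k-2},\qquad (t^{N+2};t)_k=(t^{N+2};t)_{k-2}(1-zX)(1-ztX),$$
$$(t^{1-N};t)_k=(t^{1-N};t)_{k-2}\big(1-\tfrac X{zt}\big)\big(1-\tfrac Xz\big),\qquad (t^N;t)_k=(1-t^N)(1-t^{N+1})(t^{N+2};t)_{k-2},$$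
and $(1-t^{-N-1})(1-t^{-N})=\kappa z^{-2}t^{-1}$. So the $k$-th summands of $f_{N+1}$ and $f_{N-1}$ are
$$\kappa z^{-2}t^{-1}(1-zX)(1-ztX)\,g_k\qquad\text{and}\qquad\kappa\big(1-\tfrac X{zt}\big)\big(1-\tfrac Xz\big)g_k .$$

**Step 2: an identity that will make the difference telescope.** With $s=zt-1/z$,
$$\begin{aligned}&\frac{(1-ez)(1-e'z)(1-zX)(1-ztX)}{z^2t}-\frac{(e-zt)(e'-zt)(1-\frac X{zt})(1-\frac Xz)}{t}\\&\qquad=\frac sX\Big[\big(1-\tfrac X{zt}\big)(1-zX)\big(1-\tfrac{ee'X^2}{t}\big)-(1-X^2)\big(1-\tfrac{eX}t\big)\big(1-\tfrac{e'X}t\big)\Big].\end{aligned}\tag{7}$$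
To check it, write $\alpha=z+\frac1{zt}$, $\beta=e+e'$, $\pi=ee'$. Then $s=t\big(z-\frac1{zt}\big)$ and $\big(z-\frac1{zt}\big)\alpha=z^2-\frac1{z^2t^2}$. On the right, the two products in the bracket are
$$1-\alpha X+\tfrac{1-\pi}{t}X^2+\tfrac{\alpha\pi}tX^3-\tfrac{\pi}{t^2}X^4\qquad\text{and}\qquad 1-\tfrac\beta tX+\big(\tfrac\pi{t^2}-1\big)X^2+\tfrac\beta tX^3-\tfrac\pi{t^2}X^4 ,$$
so the right side is the quadratic
$$s\big(\tfrac\beta t-\alpha\big)+s\big(1+\tfrac1t\big)\big(1-\tfrac\pi t\big)X+\tfrac st(\alpha\pi-\beta)X^2 .$$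
The coefficients on the left are as follows.

* $X^0$: $\frac{1-\beta z+\pi z^2}{z^2t}-\frac{\pi-\beta zt+z^2t^2}{t}=\frac1{z^2t}-z^2t-\beta\big(\frac1{zt}-z\big)=s\big(\frac\beta t-\alpha\big)$.
* $X^1$: $\frac{1+t}{zt}\big[-(1-ez)(1-e'z)+\frac1t(e-zt)(e'-zt)\big]$. The bracket is $-1-\pi z^2+\frac\pi t+z^2t=\big(\frac\pi t-1\big)(1-z^2t)$, and $(1-z^2t)/z=-s$, so we get $s\big(1+\frac1t\big)\big(1-\frac\pi t\big)$.
* $X^2$: $(1-\beta z+\pi z^2)-\frac{\pi-\beta zt+z^2t^2}{z^2t^2}=\pi\big(z^2-\frac1{z^2t^2}\big)-\beta\big(z-\frac1{zt}\big)=\frac st(\alpha\pi-\beta)$.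

The two sides agree.

**Step 3: telescope.** Let $G_k=sX^{-1}(1-X^2)(1-eX/t)(1-e'X/t)\,g_k$ with $X=t^k$. From the definition of $g_k$,
$$\frac{g_{k+1}}{g_k}=\frac{t\,(1-\frac X{zt})(1-zX)(1-ee'X^2/t)}{(1-t^2X^2)(1-eX)(1-e'X)},$$
hence
$$G_{k+1}=\frac s{tX}(1-t^2X^2)(1-eX)(1-e'X)\,g_{k+1}=\frac sX\big(1-\tfrac X{zt}\big)(1-zX)\big(1-\tfrac{ee'X^2}t\big)g_k .$$
So the right side of (7) times $g_k$ is $G_{k+1}-G_k$. Sum over $0\le k\le N+1$. This range contains all terms of $f_{N+1}$. It contains all terms of $f_{N-1}$ too, whose expression in Step 1 correctly vanishes at $k=N$ and $k=N+1$. We have $G_0=0$ because of $1-X^2$, and $G_{N+2}=0$ because $g_{N+2}$ contains $(t^{1-N};t)_N=0$. So the sum of the left side of (7) times $g_k$ is $0$. Multiplying by $\kappa$ gives the claim. $\square$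

**Lemma 4.** For $n=4m-1$ and for $n=4\mu+1$ respectively,
$$S(q^n,y)=-q[n]\,\frac{(y,1/y;q^4)_m}{(q^2y,q^2/y;q^4)_m},\qquad S(q^n,y)=[n]\,\frac{(q^2y,q^2/y;q^4)_\mu}{(q^4y,q^4/y;q^4)_\mu}.$$

*Proof.* **Step 1: transform the sum.** Watson's transformation (Gasper–Rahman, *Basic Hypergeometric Series*, (III.18)) says
$$\begin{aligned}&\sum_{k=0}^{N}\frac{1-aq^{2k}}{1-a}\,\frac{(a,b,c,d,e,q^{-N};q)_k}{(q,\frac{aq}b,\frac{aq}c,\frac{aq}d,\frac{aq}e,aq^{N+1};q)_k}\Big(\frac{a^2q^{N+2}}{bcde}\Big)^k\\&\qquad=\frac{(aq,\frac{aq}{de};q)_N}{(\frac{aq}d,\frac{aq}e;q)_N}\sum_{k=0}^N\frac{(q^{-N},d,e,\frac{aq}{bc};q)_k}{(q,\frac{aq}b,\frac{aq}c,\frac{deq^{-N}}a;q)_k}\,q^k .\end{aligned}$$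
Replace $q$ by $q^2$ and take $a=q$, $b=yq$, $c=q/y$, $d=q^{1+n}$, $e=-q$. Note $q^{-2N}=q^{1-n}$. On the left the first fraction is $[4k+1]$, and the numerator parameters are $q,yq,q/y,q^{1+n},-q,q^{1-n}$. The denominator parameters are $q^2$, $q^2/y$, $q^2y$, $q^{2-n}$, $-q^2$, $q^{n+2}$. The argument is $q^2\cdot q^{n+3}/\big(q^2\cdot q^{1+n}\cdot(-q)\big)=-q$. So the left side is $S(q^n,y)$. The denominators $(q^{2-n};q^2)_k$ do not vanish for $k\le N$, since their exponents are odd.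

**Step 2: compute the prefactor.** It is
$$\frac{(q^3;q^2)_N(-q^{1-n};q^2)_N}{(q^{2-n};q^2)_N(-q^2;q^2)_N} .$$
The exponents in $(q^{2-n};q^2)_N$ are $-(2N-1),\dots,-3,-1$, so this factor is $(-1)^Nq^{-N^2}(q;q^2)_N$. Next, $(q^3;q^2)_N/(q;q^2)_N=(1-q^{2N+1})/(1-q)=[n]$. Finally $(-q^{1-n};q^2)_N=\prod_{j=1}^N(1+q^{-2j})=q^{-N(N+1)}(-q^2;q^2)_N$. Altogether the prefactor is $(-1)^N[n]\,q^{-N}$.

**Step 3: sum the remaining series by Lemma 3.** The right-hand series is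
$$\sum_k\frac{(q^{1-n},q^{1+n},q,-q;q^2)_k}{(q^2,-q^2,q^2y,q^2/y;q^2)_k}\,q^{2k},$$
which is $f_N$ of Lemma 3 with $t=q^2$, $e=q^2/y$, $e'=q^2y$. Indeed $ee'/t=q^2$, so $(ee'/t;t^2)_k=(q^2;q^4)_k=(q,-q;q^2)_k$, and $(t^2;t^2)_k=(q^2,-q^2;q^2)_k$. Here $e-t^{N+1}=\frac ty(1-yt^N)$ and $e'-t^{N+1}=ty(1-t^N/y)$, so Lemma 3 reads
$$f_{N+1}=q^2\,\frac{(1-yq^{2N})(1-q^{2N}/y)}{(1-yq^{2N+2})(1-q^{2N+2}/y)}\,f_{N-1}\qquad(N\ge1).$$
The starting values are $f_0=1$ and
$$f_1=1+\frac{(1-q^{-2})(1-q^4)(1-q^2)q^2}{(1-q^4)(1-q^2y)(1-q^2/y)}=1-\frac{(1-q^2)^2}{(1-q^2y)(1-q^2/y)}=q^2\,\frac{(1-y)(1-1/y)}{(1-q^2y)(1-q^2/y)},$$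
the last step by (5), as $(1-y)(1-1/y)=-v$. Iterating from $f_1$ (with $N$ even) and from $f_0$ (with $N$ odd),
$$f_{2m-1}=q^{2m}\,\frac{(y,1/y;q^4)_m}{(q^2y,q^2/y;q^4)_m},\qquad f_{2\mu}=q^{2\mu}\,\frac{(q^2y,q^2/y;q^4)_\mu}{(q^4y,q^4/y;q^4)_\mu}.$$
If $n=4m-1$ then $N=2m-1$ and $(-1)^N[n]q^{-N}q^{2m}=-q[n]$. If $n=4\mu+1$ then $N=2\mu$ and $(-1)^N[n]q^{-N}q^{2\mu}=[n]$. $\square$

For $n=3$, $m=1$, this is (6).

**Lemma 5.** $S(q^n,1)=A_n$ and $S(q^n,q^n)=(-1)^{N}R_n$.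

*Proof.* Put $y=1$ in Lemma 4. For $n=4m-1$ the factor $1-y$ gives $0$, and for $n=4\mu+1$ we read off $A_n$.

Let $n=4m-1$ and $y=q^n$. In $(q^n,q^{-n};q^4)_m$ the exponents are $n,n+4,\dots,2n-3$ and $-n,\dots,-7,-3$. Reversing the sign of the second group costs $(-1)^mq^{-(3+7+\dots+n)}=(-1)^mq^{-m(n+3)/2}$. The absolute values run through $3,7,\dots,2n-3$ with $n$ occurring twice. Thus
$$(q^n,q^{-n};q^4)_m=(-1)^mq^{-m(n+3)/2}(1-q^n)(q^3;q^4)_N .$$
In $(q^{n+2},q^{2-n};q^4)_m$ the exponents are $n+2,\dots,2n-1$ and $-(n-2),\dots,-5,-1$. The absolute values run once through $1,5,\dots,2n-1$, so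
$$(q^{n+2},q^{2-n};q^4)_m=(-1)^mq^{-m(n-1)/2}(1-q)(q^5;q^4)_N .$$
Dividing, $S(q^n,q^n)=-q[n]\,q^{-2m}[n]\frac{(q^3;q^4)_N}{(q^5;q^4)_N}=-R_n$, because $1-2m=(1-n)/2$. Here $(-1)^N=-1$.

Let $n=4\mu+1$ and $y=q^n$. The numerator $(q^{n+2},q^{2-n};q^4)_\mu$ has exponents $n+2,\dots,2n-3$ and $-(n-2),\dots,-7,-3$. The absolute values run once through $3,7,\dots,2n-3$, so it equals $(-1)^\mu q^{-\mu(n+1)/2}(q^3;q^4)_N$. The denominator $(q^{n+4},q^{4-n};q^4)_\mu$ has exponents $n+4,\dots,2n-1$ and $-(n-4),\dots,-5,-1$. The absolute values run through $1,5,\dots,2n-1$ with $n$ missing, so it equals $(-1)^\mu q^{-\mu(n-3)/2}\frac{(1-q)(q^5;q^4)_N}{1-q^n}$. Hence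
$$S(q^n,q^n)=[n]\,q^{-2\mu}\,\frac{(1-q^n)(q^3;q^4)_N}{(1-q)(q^5;q^4)_N}=R_n,$$
as $-2\mu=(1-n)/2$. Here $(-1)^N=1$. $\square$

## One parameter reaches $\Phi_n(q)^3$ and stops

We now set up the ring in which orders at $\Phi=\Phi_n(q)$ are measured. Let $R$ be the ring of rational functions in $\mathbb Q(q)$ with denominator prime to $\Phi$. Its elements are those with $\operatorname{ord}_\Phi\ge0$, and $R/\Phi R=\mathbb Q(\zeta)$ is a field, $\zeta$ being a primitive $n$-th root of unity. Let $\mathcal S(u,v)$ be $S(x,y)$ written in the variables (5), and put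
$$w=q^n+q^{-n}-2=\frac{(1-q^n)^2}{q^n}\in\Phi^2R,\qquad B(u)=\prod_{j=1}^N\big((1-q^{2j})^2-q^{2j}u\big).$$
The value $u=w$ corresponds to $x=q^n$, and $u=0$ to $x=1$. So $w$ is $0$ up to two factors $\Phi$.

(a) *$B(u)B(v)\mathcal S(u,v)\in R[u,v]$, and all its coefficients are divisible by $\Phi$.* By (5) the denominators of $\mathcal S$ in $u,v$ divide $B(u)B(v)$. The remaining denominators $(q^2,-q^2;q^2)_k$, $k\le N$, are units in $R$, since they do not vanish at $\zeta$. By Lemma 2 this polynomial becomes $0$ at $q=\zeta$ when we insert $u=x+x^{-1}-2$, $v=y+y^{-1}-2$. These two expressions are algebraically independent over $\mathbb Q(\zeta)$, so all coefficients vanish at $\zeta$.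

(b) *$B(0)$ and $B(w)$ are units of $R$.* We have $B(0)=(q^2;q^2)_N^2$, a unit because $n\nmid2j$ for $1\le j\le N$. And $B(w)\equiv B(0)\pmod{\Phi}$.

(c) *Let $\mathcal A(v)=\mathcal S(w,v)$, that is, $S(q^n,y)$. Then $B(v)\mathcal A(v)\in\Phi R[v]$, $\mathcal A(w)\in\Phi R$, and*
$$\mathcal A(0)=A_n,\qquad \mathcal A(w)=(-1)^NR_n .$$
In Lemma 4 the numerator is $[n]$ times a polynomial in $v$ over $\mathbb Q[q]$ by (5). The denominator is a product of factors $(1-q^e)^2-q^ev$ with distinct even $e$ in $[2,n-1]$, namely $e=2,6,\dots,n-1$ or $e=4,8,\dots,n-1$. So it divides $B(v)$. Since $\Phi\mid[n]$, the first claim follows, and the second follows by setting $v=w$ and dividing by the unit $B(w)$. The two values are Lemma 5.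

A natural attempt is to keep $y=1$ and use only $x$. The polynomial $B(u)B(0)[\mathcal S(u,0)-\mathcal A(0)]\in R[u]$ vanishes at $u=w$, because $\mathcal S(w,0)=\mathcal A(0)$. By (a) and (c) its coefficients are divisible by $\Phi$. So it equals $\Phi\,(u-w)F(u)$ with $F\in R[u]$, and at $u=0$ the right side has order at least $1+2=3$:
$$\sum_{k=0}^Nc_k=\mathcal S(0,0)\equiv A_n\pmod{\Phi_n(q)^3}.$$
For $n\equiv3\pmod4$ this says only that the sum is $\equiv0\pmod{\Phi^3}$. By Lemma 1, $R_n$ has order exactly $3$, so the term we want to see is the first one that this argument throws away. For $n=3$ the sum is $[3]^3/\big([3]^3+q[5]\big)$, of order exactly $3$, so the bound cannot be improved.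

One can instead move both variables together. The polynomial $B(u)^2[\mathcal S(u,u)-\mathcal A(w)]$ vanishes at $u=w$ and has coefficients divisible by $\Phi$. The same reasoning gives
$$\sum_{k=0}^Nc_k\equiv(-1)^NR_n\pmod{\Phi_n(q)^3}.$$
For $n\equiv3\pmod4$ the main term is now visible, but with the sign $-R_n$. Modulo $\Phi^4$ this is wrong already for $n=3$: by (1), $\mathcal S(0,0)+R_3=2R_3+(\text{order }6)$ has order exactly $3$. Each attempt uses a single vanishing factor $u-w$, worth $\Phi^2$, and one $\Phi$ from Lemma 2.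

## The mixed second difference

The two attempts use the values $\mathcal A(0)$ at $(w,0)$ and $(0,w)$, and $\mathcal A(w)$ at $(w,w)$. But Lemma 4 gives $\mathcal S$ on the whole cross $\{u=w\}\cup\{v=w\}$. The point $(0,0)$ and these three points form a rectangle, and the alternating sum over its corners,
$$\mathcal S(0,0)-\mathcal S(w,0)-\mathcal S(0,w)+\mathcal S(w,w),$$
should be divisible by the product of the two side lengths, that is by $w^2\in\Phi^4R$, in addition to the $\Phi$ from Lemma 2. It also explains the sign: for $n\equiv3\pmod4$ the two middle corners contribute $0$, so $\mathcal S(0,0)$ is approximately $-\mathcal S(w,w)=+R_n$.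

**Step 1: a polynomial that vanishes on the cross.** Put
$$E(u,v)=B(u)B(v)\big[\mathcal S(u,v)-\mathcal A(u)-\mathcal A(v)+\mathcal A(w)\big].$$
By (a) and (c), $E\in R[u,v]$, and all coefficients of $E$ lie in $\Phi R$. Since $\mathcal S(w,v)=\mathcal A(v)$,
$$E(w,v)=B(w)B(v)\big[\mathcal A(v)-\mathcal A(w)-\mathcal A(v)+\mathcal A(w)\big]=0,$$
and $E(u,w)=0$ by symmetry.

**Step 2: extract both linear factors.** As $u-w$ is monic in $u$, division with remainder and $E(w,v)=0$ give $E=(u-w)E_1$ with $E_1\in R[u,v]$. Then $0=E(u,w)=(u-w)E_1(u,w)$, so $E_1(u,w)=0$ and $E_1=(v-w)F$ with $F\in R[u,v]$.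

**Step 3: extract $\Phi$ as well.** Reduce $E=(u-w)(v-w)F$ modulo $\Phi$. The left side becomes $0$, and $(u-w)(v-w)$ becomes $uv\ne0$ in the domain $\mathbb Q(\zeta)[u,v]$. So $F$ becomes $0$, i.e. $F=\Phi F_1$ with $F_1\in R[u,v]$:
$$E(u,v)=\Phi\,(u-w)(v-w)\,F_1(u,v). \tag{8}$$

**Step 4: evaluate at the corner.** At $u=v=0$, (8) reads
$$B(0)^2\big[\mathcal S(0,0)-2\mathcal A(0)+\mathcal A(w)\big]=\Phi\,w^2F_1(0,0)\in\Phi^5R,$$
and $B(0)$ is a unit. With the values in (c),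
$$\sum_{k=0}^Nc_k\equiv2A_n-(-1)^NR_n\pmod{\Phi_n(q)^5}. \tag{9}$$

**Step 5: pass from $M=N$ to $M=n-1$.** Let $N<k\le n-1$. Then $(q;q^2)_k$ contains $1-q^{2N+1}=1-q^n$, so $(q;q^2)_k^4(q^2;q^4)_k=(q;q^2)_k^5(-q;q^2)_k$ contains $(1-q^n)^5$. In the denominator, $n\nmid2i$ and $n\nmid4i$ for $1\le i\le n-1$ as $n$ is odd. So $c_k\in\Phi^5R$, and (9) holds with $N$ replaced by $n-1$ as the upper limit of the sum.

**Theorem 2.** Let $n>1$ be odd and $A(y)=S(q^n,y)$ as given in Lemma 4. Modulo $\Phi_n(q)(1-xq^n)(x-q^n)(1-yq^n)(y-q^n)$,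
$$S(x,y)\equiv A(x)+A(y)-A(q^n),\qquad A(q^n)=(-1)^{(n-1)/2}R_n .$$
More precisely, (8) holds with $F_1\in R[u,v]$.

*Proof.* Formula (8) is proved, and $A(q^n)$ is Lemma 5. Dividing (8) by $B(u)B(v)$ and using
$$u-w=x+x^{-1}-q^n-q^{-n}=-\frac{(x-q^n)(1-xq^n)}{xq^n}$$
and the same for $v$, we see that the difference of the two sides is the modulus times a rational function. Its denominator consists of powers of $q,x,y$, of a polynomial in $q$ prime to $\Phi$ (from the coefficients of $F_1$), and of factors of $B(u)B(v)$. It is coprime to the modulus. Indeed, the numerator of $B(u)B(v)$ is not divisible by $\Phi$, since $B(0)$ is a unit of $R$. The factor $B(u)$ is not divisible by $x-q^n$ or $1-xq^n$, since at $x=q^{\pm n}$ it takes the value $B(w)\ne0$. And $B(v)$ does not involve $x$. The same holds with $x,y$ exchanged. $\square$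

For $n=3$ everything is explicit. By (5), $\mathcal S(u,v)=1-\lambda\varphi(u)\varphi(v)$ with
$$\lambda=\frac{q[5]}{1+q^2},\qquad\varphi(u)=\frac{(1-q)^2-qu}{(1-q^2)^2-q^2u},$$
so the mixed difference is $-\lambda(\varphi(u)-\varphi(w))(\varphi(v)-\varphi(w))$. Cross-multiplying, $\varphi(u)-\varphi(w)=\dfrac{(u-w)\,\big(q^2(1-q)^2-q(1-q^2)^2\big)}{B(u)B(w)}$, and the constant in the numerator is $q(1-q)^2\big(q-(1+q)^2\big)=-q(1-q)^2[3]$. With $B(w)=(1-q^5)(1-q^{-1})$, so $B(w)^2=(1-q)^4[5]^2/q^2$, we obtain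
$$E(u,v)=[3]\,(u-w)(v-w)\,F_1,\qquad F_1=-\frac{q^5[3]}{(1+q^2)[5]} .$$
Here $F_1$ happens to contain another factor $\Phi_3$. That is why (1) has $[3]^6$ and not just $[3]^5$.

## The remaining factors of $[n]$

By (4), what is left of Theorem 1 is the congruence modulo $\Phi_d$ for each $d\mid n$ with $1<d<n$. Lemma 1 says that the right-hand side is $0$ modulo $\Phi_d$. Let $\zeta$ be a primitive $d$-th root of unity. We show that $\sum_{k\le M}c_k$ vanishes at $q=\zeta$.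

**Step 1: each $c_k$ can be evaluated at $\zeta$.** For $1\le s\le k/d$ the odd number $d(2s-1)\le2k-1$ is some $2i-1$ with $i\le k$. So at least $\lfloor k/d\rfloor$ of the $i\le k$ satisfy $d\mid2i-1$. This number counts the factors divisible by $\Phi_d$ in $(q;q^2)_k$ and, $d$ being odd, also in $(q^2;q^4)_k$. The products $(q^2;q^2)_k$ and $(q^4;q^4)_k$ have exactly $\lfloor k/d\rfloor$ such factors. Hence $\operatorname{ord}_{\Phi_d}c_k\ge0$.

**Step 2: the terms factor over blocks of length $d$.** For $l\ge0$ and $0\le j\le d-1$,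
$$\frac{c_{ld+j}}{c_{ld}}=(-q)^j\,\frac{[4ld+4j+1]}{[4ld+1]}\prod_{i=1}^j\Big(\frac{1-q^{2ld+2i-1}}{1-q^{2ld+2i}}\Big)^4\frac{1-q^{4ld+4i-2}}{1-q^{4ld+4i}} .$$
At $q=\zeta$ we may drop the multiples of $d$ in the exponents. The denominators become $[1]=1$ and $1-\zeta^{2i}$, $1-\zeta^{4i}$ with $1\le i\le d-1$, all nonzero as $d$ is odd. The value is therefore that of the same expression with $l=0$, namely $c_j(\zeta)$, so
$$c_{ld+j}(\zeta)=c_{ld}(\zeta)\,c_j(\zeta). \tag{10}$$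

**Step 3: a block sums to zero.** The terms $c_j$ do not depend on $n$, so Lemma 2 with $d$ in place of $n$ and $x=y=1$ gives $\sum_{j=0}^{(d-1)/2}c_j(\zeta)=0$. For $(d-1)/2<j\le d-1$, $(q;q^2)_j$ contains $1-q^d$ and the denominator of $c_j$ does not vanish at $\zeta$, so $c_j(\zeta)=0$. Hence also $\sum_{j=0}^{d-1}c_j(\zeta)=0$.

**Step 4: both upper limits end a block suitably.** We have
$$n-1=\Big(\frac nd-1\Big)d+(d-1),\qquad \frac{n-1}2=\frac{n/d-1}2\,d+\frac{d-1}2 .$$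
So for $M=n-1$ the sum consists of full blocks $0\le j\le d-1$. For $M=(n-1)/2$ it consists of full blocks and a last block with $0\le j\le(d-1)/2$. By (10) and Step 3 each block contributes $c_{ld}(\zeta)\cdot0=0$.

Thus $\sum_{k\le M}c_k\equiv0\pmod{\Phi_d}$. Together with (9), Step 5 after it, and (4), this proves Theorem 1. For $n\equiv3\pmod4$ it is the conjectured congruence (2). $\blacksquare$

## The limit $q\to1$

We prove the Corollary. Let $n=p^r$, and let $\Delta(q)$ be the difference of the two sides in Theorem 1.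

**Step 1: write $\Delta$ over a controlled denominator.** Every term of $\Delta$ is an integer times a power of $q$ times a quotient of products of factors $1-q^e$. So $\Delta=W(q)/(q^aV(q))$ with $W\in\mathbb Z[q]$ and $V$ a product of cyclotomic polynomials dividing the denominators that occur. Cancelling common cyclotomic factors keeps $W$ in $\mathbb Z[q]$, as these are monic. So we may assume that no $\Phi_d\mid V$ divides $W$.

**Step 2: no $\Phi_{p^s}$, $s\ge0$, divides $V$.**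

* $s=0$: in every term of $\Delta$ the numbers of factors $1-q^e$ above and below are equal, so $\Delta$ is regular at $q=1$. Since $\Phi_1\mid V$ would mean $\Phi_1\nmid W$ and a pole at $1$, we have $\Phi_1\nmid V$.
* $1\le s\le r$: by Theorem 1, $\operatorname{ord}_{\Phi_{p^s}}\Delta\ge1$, so $\Phi_{p^s}\mid W$ and hence $\Phi_{p^s}\nmid V$.
* $s>r$: the denominators of the $c_k$ contain, besides $1-q$, only $1-q^{2i}$ and $1-q^{4i}$ with $1\le i\le n-1$. Divisibility by $\Phi_{p^s}$ would force $p^s\mid i<p^r$. The other denominator exponents, in $(q^5;q^4)_N$ and $(q^4;q^4)_{(n-1)/4}$, are at most $2n-1<p^{r+1}$.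

So $V(1)$ is a product of numbers $\Phi_d(1)$ with $d>1$ not a power of $p$, and $p\nmid V(1)$.

**Step 3: evaluate at $q=1$.** By Theorem 1, $[n]\Phi_n^4$ divides $W$ in $\mathbb Q[q]$. It is monic, so $W=[n]\Phi_n^4W_2$ with $W_2\in\mathbb Z[q]$. Since $[n]$ and $\Phi_n$ take the values $p^r$ and $p$ at $q=1$,
$$\Delta(1)=p^{r+4}\,\frac{W_2(1)}{V(1)},\qquad p\nmid V(1).$$

**Step 4: identify the limits.** As $q\to1$, both $(q;q^2)_k/(q^2;q^2)_k$ and $(q^2;q^4)_k/(q^4;q^4)_k$ tend to $\prod_{i=1}^k\frac{2i-1}{2i}=(\frac12)_k/k!$. So $c_k\to(-1)^k(4k+1)(\frac12)_k^5/k!^5$ and, for $n\equiv1\pmod4$, $A_n\to p^r(\frac12)^2_{(n-1)/4}/(1)^2_{(n-1)/4}$. Finally $R_n\to n^2\prod_{i=0}^{N-1}\frac{4i+3}{4i+5}=p^{2r}(\frac34)_N/(\frac54)_N$. Inserting these in Theorem 1 gives the Corollary. If $p\equiv3\pmod4$ and $r$ is odd, then $n\equiv3\pmod4$, and we obtain (3). $\blacksquare$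

In the case of (3) the right side has $p$-adic valuation $2r+1$. Only the factors $\Phi_{p^j}$ with $1\le j\le r$ of $R_n$ matter, since all exponents are below $2n<p^{r+1}$. By Lemma 1 they occur to order $3$ for the $(r+1)/2$ odd values of $j$ and to order $1$ for the $(r-1)/2$ even ones. So for odd $r\ge3$, where $2r+1\ge r+4$, (3) says that the sum is $\equiv0\pmod{p^{r+4}}$.

## The exponent cannot grow: $n=7$ and $n=5$

For $n=3$ the modulus could be raised. We check that this fails in general, with $M=(n-1)/2$ and $q\to1$. The values of $(\frac12)_k/k!$ for $k=0,1,2,3$ are $1,\frac12,\frac38,\frac5{16}$.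

**The case $n=7$, $M=3$.** The sum is
$$1-\frac5{32}+\frac{2187}{32768}-\frac{40625}{1048576}=\frac{1048576-163840+69984-40625}{2^{20}}=\frac{914095}{2^{20}}=\frac{7^3\cdot2665}{2^{20}},$$
and the right side is $49\cdot\frac{3\cdot7\cdot11}{5\cdot9\cdot13}=7^3\cdot\frac{11}{195}$. Since $2665\cdot195-11\cdot2^{20}=519675-11534336=-11014661=-7^2\cdot224789$, the difference is
$$-\frac{7^5\cdot224789}{195\cdot2^{20}},\qquad 224789=7\cdot32112+5 ,$$
which is divisible by $7^5$ and not by $7^6$.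

**The case $n=5$, $M=2$.** The sum is $\frac{32768-5120+2187}{32768}=\frac{29835}{32768}$, and the right side is $2\cdot5\cdot\frac14-25\cdot\frac{3\cdot7}{5\cdot9}=\frac52-\frac{35}3=-\frac{55}6$. The difference is
$$\frac{29835\cdot3+55\cdot16384}{98304}=\frac{990625}{98304}=\frac{5^5\cdot317}{98304},\qquad5\nmid317,$$
which is divisible by $5^5$ and not by $5^6$.

So for $r=1$ the exponent $r+4=5$ in the Corollary cannot be increased in general, in either residue class. For the $q$-statement, suppose the congruence of Theorem 1 held modulo $[n]\Phi_n(q)^5$ for $n=7$ (respectively $n=5$) and $M=(n-1)/2$. Steps 1–3 of the previous section, with $[n]\Phi_n^5$ in place of $[n]\Phi_n^4$, would then show that the difference at $q=1$ is divisible by $7^6$ (respectively $5^6$), which is false. Hence in both classes $\Phi_n(q)^4$ cannot be replaced by $\Phi_n(q)^5$. $\blacksquare$
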